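\title{Free products with $\mathrm{PSL}_n(\mathbb{F})$ inside $\mathrm{PSL}_n(\mathbb{F}[t])$:\\ the degree grows linearly in $n$}

\begin{abstract}
Let $\mathbb{F}$ be a field and $n\ge 2$. We study the matrices $g\in\mathrm{SL}_n(\mathbb{F}[t])$ whose image in $\mathrm{PSL}_n(\mathbb{F}[t])$ has infinite order and generates, together with $\mathrm{PSL}_n(\mathbb{F})$, a free product. We show that the least degree of such a matrix lies between $n$ and $165n$ for every field. This disproves the conjecture that the degree can be bounded by an absolute constant. We also show that the least value of $\max(\deg g,\deg g^{-1})$ has order $n^2$. The lower bounds come from a relation between transvections, the upper bounds from two explicit ping-pong constructions.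
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $\mathbb{F}$ be a field and $n\ge2$. The center of $\mathrm{SL}_n(\mathbb{F}[t])$ consists of the scalar matrices $c$ with $c^n=1$; such a $c$ is a unit of $\mathbb{F}[t]$ and so lies in $\mathbb{F}^*$. Hence $\Gamma=\mathrm{PSL}_n(\mathbb{F})$ is a subgroup of $\mathrm{PSL}_n(\mathbb{F}[t])$. We write $\bar g$ for the image of $g\in\mathrm{SL}_n(\mathbb{F}[t])$ in $\mathrm{PSL}_n(\mathbb{F}[t])$, and $\deg g$ for the largest degree of an entry of $g$. Two subgroups $A,B$ of a group $G$ \emph{generate their free product} if the natural map $A*B\to G$ is injective. We call $g$ \emph{good} if $\bar g$ has infinite order and $\langle\bar g\rangle$ and $\Gamma$ generate their free product. Thus a good element behaves, relative to the constant matrices, like an indeterminate: it satisfies no equation with coefficients in $\Gamma$.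

By a result of Stepanov, good elements exist for every $\mathbb{F}$ and every $n\ge2$; no uniform bound on their degree is given there. Let $D(\mathbb{F},n)$ be the least degree of a good element.

Here is one reason to ask for small degree. Let $\mathbb{F}$ have $q$ elements, let $g$ be good, and put $\delta=\max(\deg g,\deg g^{-1})$. Let $w\neq1$ be an element of $\langle z\rangle*\Gamma$, with $\langle z\rangle$ infinite cyclic, written with $\ell$ letters $z^{\pm1}$, and suppose that $w$ becomes trivial whenever an element of $\Gamma$ is substituted for $z$. Lift the constants in $w$ to $\mathrm{SL}_n(\mathbb{F})$ and substitute $g$. The resulting matrix $W(t)$ has degree at most $\ell\delta$ and is not scalar, so one of its off-diagonal entries, or a difference of two diagonal entries, is a nonzero polynomial $f$. For each $\tau\in\mathbb{F}$ the matrix $W(\tau)$ is the value of the word at $g(\tau)\in\mathrm{SL}_n(\mathbb{F})$, hence scalar, so $f(\tau)=0$. Therefore $\ell\ge q/\delta$: good elements of small degree force identities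 with constants in $\Gamma$ to be long.

Constant matrices are never good, and neither is $1+tE_{12}$, which commutes with $1+E_{12}$. But for $n=2$ and $\mathbb{F}$ finite there is a good element of degree at most $4$, whatever the size of the field. In higher rank a matrix of degree $C$ has about $Cn^2$ coefficients to choose, and one expects a sufficiently generic choice to satisfy no relation. This suggests the following conjecture, which comes from the work of Bradford, Schneider and Thom~\cite{BST}.

\medskip
\noindent\textbf{Conjecture.} \emph{There is an absolute constant $C>0$ such that $D(\mathbb{F},n)\le C$ for every field $\mathbb{F}$ and every $n\ge2$.}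
\medskip

The conjecture is false, over every field.

\begin{theorem}\label{thm:lower}
Let $g\in\mathrm{SL}_n(\mathbb{F}[t])$ with $\bar g\ne1$, and suppose that $\langle\bar g\rangle$ and $\Gamma$ generate their free product. Then $\deg g\ge n$. Hence no constant $C$ as in the conjecture exists, over any field.
\end{theorem}

\begin{theorem}\label{thm:sum}
Under the hypotheses of Theorem~\ref{thm:lower}:
\begin{enumerate}
\item[(a)] $\deg g+\deg g^{-1}\ge \frac{n(n-1)}{2}+1$;
\item[(b)] if $\mathbb{F}$ is algebraically closed, then $\deg g\ge 2n-2$ and $\deg g+\deg g^{-1}\ge n^2$.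
\end{enumerate}
\end{theorem}

Both orders of growth, linear for $\deg g$ and quadratic for $\deg g+\deg g^{-1}$, are attained.

\begin{theorem}\label{thm:quad}
For every field $\mathbb{F}$ and every $n\ge2$ there is a good $g$ with $\deg g,\ \deg g^{-1}\le 10n^2-15n+2$.
\end{theorem}

\begin{theorem}\label{thm:lin}
For every field $\mathbb{F}$ and every $n\ge9$ there is a good $g$ with $\deg g\le165n$.
\end{theorem}

\begin{corollary}\label{cor:main}
For every field $\mathbb{F}$ and every $n\ge2$ we have $n\le D(\mathbb{F},n)\le165n$. The minimum of $\max(\deg g,\deg g^{-1})$ over good $g$ has exact order $n^2$.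
\end{corollary}

\begin{proof}
For $2\le n\le8$ we have $10n^2-15n+2\le10n^2\le80n$, so Theorems~\ref{thm:lower}, \ref{thm:quad} and~\ref{thm:lin} give the first claim. By Theorems~\ref{thm:sum}(a) and~\ref{thm:quad}, the minimum in the second claim lies between $n(n-1)/4$ and $10n^2$.
\end{proof}

So the conjecture becomes true when $C$ is replaced by $Cn$, and this order is optimal for every field. Section~\ref{sec:lower} proves the lower bounds and can be read directly after Section~\ref{sec:prelim}. Section~\ref{sec:quad} proves Theorem~\ref{thm:quad} and introduces the ping-pong method that Section~\ref{sec:lin} refines to prove Theorem~\ref{thm:lin}.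

\section{Free products and degrees}\label{sec:prelim}

Rows are denoted by the Greek letters $\alpha,\beta,\varphi,\psi$. The standard columns are $e_i$, the standard rows $e_i^{\top}$, the matrix units $E_{ij}$. We identify field elements with scalar matrices, so $1$ is also the identity matrix. A vector or matrix is \emph{constant} if its entries lie in $\mathbb{F}$.

\subsection*{Normal form} A \emph{reduced word} in $A*B$ is a product of nontrivial elements, the \emph{syllables}, taken alternately from $A$ and $B$. Every element of $A*B$ is represented by exactly one reduced word, the identity by the empty one. Hence $A,B\le G$ generate their free product if and only if no nonempty reduced word is trivial in $G$. For our purposes this takes the following form.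

\begin{lemma}\label{lem:crit}
Let $g\in\mathrm{SL}_n(\mathbb{F}[t])$. Suppose that no product
\[
w=g^{k_1}\gamma_1g^{k_2}\cdots\gamma_{r-1}g^{k_r}\qquad(r\ge1,\ k_i\ne0,\ \gamma_i\in\mathrm{SL}_n(\mathbb{F})\text{ non-scalar})
\]
lies in $\mathrm{SL}_n(\mathbb{F})$. Then $g$ is good.
\end{lemma}

\begin{proof}
The case $r=1$ shows that no $g^k$ with $k\neq0$ is scalar, so $\bar g$ has infinite order. A nonempty reduced word in $\langle\bar g\rangle*\Gamma$ is either a single nontrivial element of $\Gamma$, or the image of $\gamma_0w\gamma_r$ with $w$ as above and $\gamma_0,\gamma_r\in\mathrm{SL}_n(\mathbb{F})$ arbitrary. If the latter were trivial in $\mathrm{PSL}_n(\mathbb{F}[t])$, then $\gamma_0w\gamma_r=c$ would be central, so $c\in\mathrm{SL}_n(\mathbb{F})$ and $w=\gamma_0^{-1}c\gamma_r^{-1}\in\mathrm{SL}_n(\mathbb{F})$.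
\end{proof}

\subsection*{Transvections} For a column $x$ and a row $\xi$ over a commutative ring, $\det(1+x\xi)=1+\xi x$. If $\xi x=0$, then $(x\xi)^2=0$, so $1+x\xi$ has determinant $1$ and inverse $1-x\xi$; it is a \emph{transvection}. If moreover $x,\xi$ are nonzero over a field, then $x\xi$ is nilpotent and nonzero, so $1+x\xi$ is not scalar.

\subsection*{Degrees} Let $K=\mathbb{F}((1/t))$ be the field of series $f=\sum_{i\le d}c_it^i$. If $c_d\ne0$ we put $\deg f=d$, and $\deg0=-\infty$. This extends the degree of polynomials, and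
\[
\deg(f_1f_2)=\deg f_1+\deg f_2,\qquad \deg(f_1+f_2)\le\max(\deg f_1,\deg f_2),
\]
with equality on the right when $\deg f_1\ne\deg f_2$. In particular, a nonzero polynomial plus an element of negative degree has degree at least $0$. The degree of a vector or matrix over $K$ is the largest degree of an entry. Then $\deg(XY)\le\deg X+\deg Y$, with equality if $X$ is a scalar; multiplying by a constant matrix does not raise the degree.

\section{Constant vectors and the lower bounds}\label{sec:lower}

Take $n=2$ and $g=\left(\begin{smallmatrix}t&-1\\1&0\end{smallmatrix}\right)$. Its second row does not involve $t$, and it is annihilated by a constant column: $e_2^{\top}ge_2=0$. This produces a relation,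
\[
g^{-1}\begin{pmatrix}1&1\\0&1\end{pmatrix}g=\begin{pmatrix}0&1\\-1&t\end{pmatrix}\begin{pmatrix}t+1&-1\\1&0\end{pmatrix}=\begin{pmatrix}1&0\\-1&1\end{pmatrix},
\]
so the reduced word $\bar g^{-1}\bar x\bar g\bar y$, with $x=1+E_{12}$ and $y=1+E_{21}$, is trivial. The reason is geometric: $x$ fixes every column killed by $e_2^{\top}$, the column $ge_2$ is one of them, and so $g^{-1}xg$ fixes the constant column $e_2$. The same happens for every $g=g_0+tg_1\in\mathrm{SL}_2(\mathbb{F}[t])$: the coefficient of $t^2$ in $\det g$ is $\det g_1$, so a constant row $\alpha\neq0$ kills $g_1$, and the constant row $\alpha g$ kills a constant column. In general the conjugated transvection is not constant, but the fact that it fixes a constant column still gives a relation.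

\begin{lemma}\label{lem:key}
Suppose that $\bar g\ne1$ and that $\langle\bar g\rangle$ and $\Gamma$ generate their free product $P\le\mathrm{PSL}_n(\mathbb{F}[t])$. Let $w\in\mathrm{SL}_n(\mathbb{F}[t])$ with $\bar w\in P\setminus\Gamma$. Then $\alpha wu\ne0$ for every constant row $\alpha\neq0$ and every constant column $u\neq0$.
\end{lemma}

\begin{proof}
Suppose $\alpha wu=0$. Since $n\ge2$, there are a constant column $a\ne0$ and a constant row $\psi\ne0$ with $\alpha a=0$ and $\psi u=0$. The transvections $x=1+a\alpha$ and $y=1+u\psi$ are non-scalar elements of $\mathrm{SL}_n(\mathbb{F})$. Put $x'=w^{-1}xw=1+(w^{-1}a)(\alpha w)$. Then $x'u=u$, because $\alpha wu=0$. Hence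
\[
x'yx'^{-1}=1+(x'u)(\psi x'^{-1})=1+u\psi',\qquad \psi'=\psi x'^{-1},\qquad \psi'u=\psi u=0 .
\]
As $\psi u=\psi'u=0$, both products of $1+u\psi$ and $1+u\psi'$ equal $1+u(\psi+\psi')$. So $x'yx'^{-1}$ commutes with $y$, that is,
\begin{equation}\label{eq:rel}
x'\,y\,x'^{-1}\,y\,x'\,y^{-1}\,x'^{-1}\,y^{-1}=1 .
\end{equation}
Since $\bar w\notin\Gamma$, its normal form is $\bar w=\nu_1w_0\nu_2$ with $\nu_1,\nu_2\in\Gamma$ and $w_0$ a reduced word that begins and ends with a syllable from $\langle\bar g\rangle$. Put $x_1=\nu_1^{-1}\bar x\nu_1$ and $y_1=\nu_2\bar y\nu_2^{-1}$; these are nontrivial elements of $\Gamma$. Conjugating the image of \eqref{eq:rel} by $\nu_2$ gives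
\[
(w_0^{-1}x_1w_0)\,y_1\,(w_0^{-1}x_1^{-1}w_0)\,y_1\,(w_0^{-1}x_1w_0)\,y_1^{-1}\,(w_0^{-1}x_1^{-1}w_0)\,y_1^{-1}=1 .
\]
Each $x_1^{\pm1}$ and $y_1^{\pm1}$ stands next to end syllables of $w_0^{\pm1}$ only, so the left side is a nonempty reduced word. This contradicts the normal form theorem.
\end{proof}

The lower bounds now follow by counting: $\alpha wu=0$ is a system of $\deg w+1$ equations over $\mathbb{F}$, and if the degree is small there are too few equations to exclude a solution.

\begin{proof}[Proof of Theorem~\ref{thm:lower}]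
In a free product the factors intersect trivially, so $\bar g\ne1$ gives $\bar g\notin\Gamma$, and $d=\deg g\ge1$. Let $g_d$ be the coefficient of $t^d$ in $g$. The coefficient of $t^{nd}$ in $\det g=1$ is $\det g_d$, so $\det g_d=0$, and there is a constant row $\alpha\ne0$ with $\alpha g_d=0$. The $n$ entries of $\alpha g$ lie in the $d$-dimensional space of polynomials of degree at most $d-1$. If $d<n$, they are linearly dependent over $\mathbb{F}$, that is, $\alpha gu=0$ for a constant column $u\ne0$. This contradicts Lemma~\ref{lem:key} with $w=g$.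
\end{proof}

The order of $\bar g$ plays no role here. The hypothesis $\bar g\ne1$ cannot be dropped, since the trivial group generates a free product with every subgroup.

For Theorem~\ref{thm:sum} we apply the lemma to the words $g\gamma g^{-1}$. Now $\alpha$ and $u$ are fixed and the unknown is $\gamma$, which has quadratically many entries.

\begin{proof}[Proof of Theorem~\ref{thm:sum}]
Let $g'=g^{-1}$, $d=\deg g\ge1$, $d'=\deg g'\ge1$, with leading coefficients $g_d$ and $g'_{d'}$. The coefficient of $t^{d+d'}$ in $g'g=1$ is $g'_{d'}g_d=0$. As above choose a constant row $\alpha\ne0$ with $\alpha g_d=0$, and let $u$ be a nonzero column of $g_d$. Then $g'_{d'}u=0$ and $\alpha u=0$. Consider the subspace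
\[
S=\{X\in M_n(\mathbb{F}) : (\alpha g)X(g'u)=0\}.
\]
Since $\deg\alpha g\le d-1$ and $\deg g'u\le d'-1$, the polynomial $(\alpha g)X(g'u)$ has at most $d+d'-1$ coefficients, so $S$ has codimension at most $d+d'-1$. Also $1\in S$, because $\alpha gg'u=\alpha u=0$. The space $S$ contains no non-scalar $\gamma\in\mathrm{SL}_n(\mathbb{F})$: otherwise $\bar g\bar\gamma\bar g^{-1}$ is a reduced word with three syllables, so it lies in $P\setminus\Gamma$, and $w=g\gamma g^{-1}$ satisfies $\alpha wu=0$, against Lemma~\ref{lem:key}.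

(a) Suppose $d+d'-1<n(n-1)/2$. The strictly upper triangular matrices form a space of dimension $n(n-1)/2$, which then meets $S$ in some $Y\ne0$. But $1+Y\in S$ is a non-scalar element of $\mathrm{SL}_n(\mathbb{F})$, a contradiction.

(b) Suppose $d+d'-1<n^2-1$. Then $\dim S\ge2$, so $S$ contains a non-scalar $X$. The polynomial $\det(X+c)$ in $c$ is monic and $\mathbb{F}$ is infinite, so $\det(X+c)\ne0$ for some $c\in\mathbb{F}$. Choose $\xi\in\mathbb{F}$ with $\xi^n\det(X+c)=1$. Then $\xi(X+c)\in S$ is non-scalar of determinant $1$, a contradiction. Hence $d+d'\ge n^2$.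

For the bound on $d$ we let both $\alpha$ and $u$ vary. The products $(\alpha_iu_j)_{i,j}$ of nonzero rows and columns form the Segre variety, the image of $\mathbb{P}^{n-1}\times\mathbb{P}^{n-1}$ in $\mathbb{P}^{n^2-1}$, which is an irreducible projective variety of dimension $2n-2$. Each of the $d+1$ coefficients of $\alpha gu$ is a linear form in the $\alpha_iu_j$, so $\alpha gu=0$ cuts the Segre variety with a linear subspace of codimension at most $d+1$. Over an algebraically closed field, an irreducible projective variety of dimension $m$ meets every linear subspace of codimension at most $m$. So $d+1\le2n-2$ would contradict Lemma~\ref{lem:key}, and $d\ge2n-2$.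
\end{proof}

\begin{remark}
Both arguments in (b) use algebraic closure, the first to extract an $n$-th root. The second one breaks down over $\mathbb{R}$ already for $n=2$: the two equations $\alpha_1u_1-\alpha_2u_2=0=\alpha_1u_2+\alpha_2u_1$ say that $(\alpha_1+i\alpha_2)(u_1+iu_2)=0$, and have no solution with $\alpha,u\neq0$.
\end{remark}

\section{A good element of quadratic degree}\label{sec:quad}

Suppose that a matrix $c$ has all its powers $c^k$, $k\ne0$, dominated by one entry: $c^k\approx\theta_kE_{12}$ with $\theta_k$ of large degree. Since $E_{12}XE_{12}=X_{21}E_{12}$, a product $c^{k_1}X_1c^{k_2}\cdots X_{r-1}c^{k_r}$ is then approximately $\prod_i\theta_{k_i}\prod_i(X_i)_{21}\cdot E_{12}$, and it has large degree as long as every $(X_i)_{21}$ is a nonzero polynomial. Many constant matrices have a zero in position $(2,1)$, so we first change the basis: we look for $h\in\mathrm{SL}_n(\mathbb{F}[t])$ such that $(h^{-1}\gamma h)_{21}$ vanishes only for scalar $\gamma$, and take $g=hch^{-1}$. For $n=2$ the matrix $h=\left(\begin{smallmatrix}t&1\\-1&0\end{smallmatrix}\right)$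 does this:
\[
(h^{-1}\gamma h)_{21}=(1,\;t)\,\gamma\binom{t}{-1}=\gamma_{21}t^2+(\gamma_{11}-\gamma_{22})t-\gamma_{12}.
\]

For general $n$ we need a row $\varphi$ and a column $v$ such that the linear map $\gamma\mapsto\varphi\gamma v$ has exactly the scalars as its kernel. We attach distinct monomials to the entries $\gamma_{kl}$ with $l\ge2$ by expanding exponents in base $n-1$; the coordinate $v_1$ is then forced by $\varphi v=0$. Put $r_k=(n-1)(k-1)$ for $1\le k\le n$ and $s_l=l-2$ for $2\le l\le n$, and
\[
\varphi=(t^{r_1},\dots,t^{r_n}),\qquad f_k=e_k-t^{r_k}e_1\quad(k\ge2),\qquad v=\sum_{k\ge2}t^{s_k}f_k .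
\]
Thus $v_l=t^{s_l}$ for $l\ge2$ and $v_1=-\sum_{j\ge2}t^{r_j+s_j}$. Let $h$ be the matrix with columns $-v,e_1,f_3,\dots,f_n$, and let $N=2n^2-3n$.

\begin{lemma}\label{lem:h}
We have $h\in\mathrm{SL}_n(\mathbb{F}[t])$ and $\deg h+\deg h^{-1}\le N$. For every non-scalar $\gamma\in\mathrm{SL}_n(\mathbb{F})$ the polynomial $(h^{-1}\gamma h)_{21}$ is nonzero.
\end{lemma}

\begin{proof}
Since $s_2=0$, column operations give $\det h=-\det(f_2,e_1,f_3,\dots,f_n)=-\det(e_2,e_1,e_3,\dots,e_n)=1$. To invert $h$, write $x=-c_1v+c_2e_1+\sum_{k\ge3}c_kf_k$. The second coordinate gives $c_1=-x_2$, the $k$-th gives $c_k=x_k-t^{s_k}x_2$ for $k\geq3$, and applying $\varphi$, which kills every $f_k$ and $v$ and sends $e_1$ to $1$, gives $c_2=\varphi x$. So $\deg h^{-1}\le r_n=(n-1)^2$, while $\deg h\le r_n+s_n=n^2-n-1$; the sum is $N$.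

The second row of $h^{-1}$ is $\varphi$ and the first column of $h$ is $-v$, so $(h^{-1}\gamma h)_{21}=-\varphi\gamma v$, where
\[
\varphi\gamma v=\sum_{k\ge1,\ l\ge2}\gamma_{kl}\,t^{r_k+s_l}-\sum_{k\ge1}\gamma_{k1}\,t^{r_k}\sum_{j\ge2}t^{r_j+s_j}.
\]
Suppose this vanishes. The first sum and the term $k=1$ of the second have degree at most $r_n+s_n$. The term $k\ge2$ of the second sum, if $\gamma_{k1}\ne0$, has degree $r_k+r_n+s_n$; these degrees are distinct and exceed $r_n+s_n$, so the largest one could not cancel. Hence $\gamma_{k1}=0$ for $k\ge2$, and $\sum\gamma_{kl}t^{r_k+s_l}=\gamma_{11}\sum_jt^{r_j+s_j}$. The exponents $r_k+s_l=(n-1)(k-1)+(l-2)$ are pairwise distinct because $0\le l-2\le n-2$. Comparing coefficients, $\gamma_{kl}=0$ for $k\ne l$, $l\ge2$, and $\gamma_{jj}=\gamma_{11}$. So $\gamma$ is scalar.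
\end{proof}

To obtain $c$ we start from the matrix $\left(\begin{smallmatrix}t&-1\\1&0\end{smallmatrix}\right)$ and conjugate it by $\left(\begin{smallmatrix}1&q\\0&1\end{smallmatrix}\right)$, which adds $-q^2$ times the lower left entry to the upper right one. Let $Q=2N+1$, $q=t^Q$, and
\[
c_0=\begin{pmatrix}1&q\\0&1\end{pmatrix}\begin{pmatrix}t&-1\\1&0\end{pmatrix}\begin{pmatrix}1&-q\\0&1\end{pmatrix}=\begin{pmatrix}t+q&-q^2-tq-1\\1&-q\end{pmatrix},\qquad c=c_0\oplus1_{n-2}.
\]

\begin{lemma}\label{lem:c}
For $k\ne0$ we have $c^k=\theta_k(E_{12}+\Delta_k)$ with $\theta_k\in\mathbb{F}[t]$, $\deg\theta_k\ge2Q$ and $\deg\Delta_k\le-Q$.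
\end{lemma}

\begin{proof}
Define $p_{-1}=0$, $p_0=1$, $p_k=tp_{k-1}-p_{k-2}$, so that $\deg p_k=k$ for $k\ge0$. Both $c_0$ and $c_0^{-1}=\left(\begin{smallmatrix}-q&q^2+tq+1\\-1&t+q\end{smallmatrix}\right)$ have trace $t$ and determinant $1$, so each satisfies $X^2=tX-1$ by the Cayley--Hamilton theorem. Then $X^k=p_{k-1}X-p_{k-2}$ for $k\ge1$, by induction: $X^{k+1}=p_{k-1}(tX-1)-p_{k-2}X=p_kX-p_{k-1}$. Hence the upper right entry $\theta_k=\pm p_{|k|-1}(q^2+tq+1)$ of $c^k$ has degree $|k|-1+2Q$, and all other entries of $c^k$ have degree at most $|k|-1+Q$.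
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:quad}]
Let $g=hch^{-1}$. Then $\deg g^{\pm1}\le2Q+N=5N+2=10n^2-15n+2$. We verify the hypothesis of Lemma~\ref{lem:crit}. Suppose that $g^{k_1}\gamma_1\cdots\gamma_{r-1}g^{k_r}=\delta\in\mathrm{SL}_n(\mathbb{F})$. Writing $\gamma'=h^{-1}\gamma h$ for constant $\gamma$, so that $\deg\gamma'\le N$, we get $c^{k_1}\gamma_1'\cdots\gamma_{r-1}'c^{k_r}=\delta'$. We apply both sides to $e_2$ and follow the vector from right to left. Let $X$ be the set of $\lambda(e_1+\varepsilon)\in K^n$ with $\deg\lambda\ge2Q$ and $\deg\varepsilon\le N-Q$.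

By Lemma~\ref{lem:c}, $c^{k_r}e_2=\theta_{k_r}(e_1+\Delta_{k_r}e_2)\in X$. Let $x=\lambda(e_1+\varepsilon)\in X$, let $\gamma$ be non-scalar, $k\neq0$, and $y=\gamma'x$. Then $y_2=\lambda(\gamma'_{21}+(\gamma'\varepsilon)_2)$, where $\gamma'_{21}$ is a nonzero polynomial by Lemma~\ref{lem:h} and $\deg\gamma'\varepsilon\le2N-Q<0$; this inequality dictates the choice of $Q$. Hence $\deg y_2\ge\deg\lambda$, while $\deg y\le\deg\lambda+N$. Therefore
\[
c^ky=\theta_k(y_2e_1+\Delta_ky)=\theta_ky_2(e_1+\varepsilon'),\qquad\deg\varepsilon'\le-Q+N,\qquad \deg\theta_ky_2\ge 2Q,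
\]
and $c^k\gamma'x\in X$. By induction $\delta'e_2\in X$. Since $N-Q<0$, every vector in $X$ has degree at least $2Q$, but $\deg\delta'e_2\le N<2Q$. This contradiction shows that $g$ is good.
\end{proof}

\section{A good element of linear degree}\label{sec:lin}

\subsection{The plan}\label{sub:plan}

By Theorem~\ref{thm:sum}(a), a good $g$ of linear degree has an inverse of quadratic degree. This is possible, since $g^{-1}$ is the adjugate matrix and $\deg g^{-1}\le(n-1)\deg g$, but it rules out a construction like that of Section~\ref{sec:quad}, which treats $g$ and $g^{-1}$ alike. The information that separates non-scalar from scalar matrices has to be stored in $g^{-1}$.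

We arrange that $g$ and $g^{-1}$ have different dominant terms of rank one,
\[
g\approx\omega\,(ka)(\beta k),\qquad g^{-1}\approx\kappa\,v\varphi,
\]
where $k$ is a matrix of linear degree with $k^{-1}\approx\kappa v\varphi$. In a word in $g^{\pm1}$ and constants $\gamma$, consecutive letters meet in one of four pairings:
\[
\begin{array}{c|c|c}
\text{letters}&\text{pairing}&\text{must be bounded below for}\\\hline
g\,\gamma\,g&\beta k\,\gamma\,ka&\text{all }\gamma\\
g\,\gamma\,g^{-1}&\beta k\,\gamma\,v&\text{non-scalar }\gamma\\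
g^{-1}\gamma\,g&\varphi\,\gamma\,ka&\text{non-scalar }\gamma\\
g^{-1}\gamma\,g^{-1}&\varphi\,\gamma\,v&\text{all }\gamma
\end{array}
\]
(The case $\gamma=1$ of the first and last line occurs inside the powers $g^{k}$.) We work on two scales. The coarse scale consists of the powers of $t^M$ with $M=4n$; the expansions of $v$ and $\varphi$ in this scale run through the whole standard basis, which lets them detect non-scalar matrices. The fine scale consists of the powers $t^i$ with $i<M$; the vectors $a$ and $\beta$ live on it and detect nonzero constant vectors.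

Throughout, $M=4n$, $T=t^M$, $\sigma=T^{-1}$, and $\mathcal{O}=\mathbb{F}[[\sigma]]\subset K$. An element of $\mathcal{O}$ whose lowest term is a multiple of $\sigma^i$ has \emph{order} $i$ and degree $-iM$; the units of $\mathcal{O}$ are the elements of order $0$. The symbol $O(\sigma^j)$ denotes a scalar, vector or matrix with entries in $\sigma^j\mathcal{O}$, and $x_0$ is the constant term of a vector $x$ over $\mathcal{O}$. A square matrix $1+O(\sigma)$ has determinant $1+O(\sigma)$ and, by the geometric series, inverse $1+O(\sigma)$. Subsections~\ref{sub:k} and~\ref{sub:detect} need only $n\ge2$; Subsection~\ref{sub:g} needs $n\ge3$; the bound $n\ge9$ enters once, in Lemma~\ref{lem:enter}(b).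

\subsection{The matrix $k$ and its inverse}\label{sub:k}

Let $J=\sum_{i<n}E_{i,i+1}$ and $\pi=JJ^{\top}=\mathrm{diag}(1,\dots,1,0)$. The matrix $L=1+T^2J^{\top}$ has degree $2M$, but its inverse $\sum_r(-T^2J^{\top})^r$ has degree $2(n-1)M$. For $n=3$ the first column of $L^{-1}$ is $(1,-T^2,T^4)^{\top}=T^4(e_3-\sigma^2e_2+\sigma^4e_1)$, a vector whose expansion in $\sigma$ lists the standard basis. This is the source of $v$. Put $J'=J+\sigma E_{n-1,n}$,
\[
U=1+T^2J,\qquad U'=1+T^2J'=U+TE_{n-1,n},\qquad k=U'LUL\in\mathrm{SL}_n(\mathbb{F}[T]).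
\]
The outer factors $L$ and $U'$ will determine $v$ and $\varphi$. The two middle factors do not affect the shape of $v$ and $\varphi$; they double the degree of $k^{-1}$, which the final estimates need. The purpose of the perturbation $J'$ appears in Subsection~\ref{sub:detect}.

Taking $T^2$ out of each factor gives
\begin{equation}\label{eq:klead}
k=T^8(JJ^{\top}JJ^{\top}+O(\sigma))=T^8(\pi+O(\sigma)),\qquad\deg k\le8M .
\end{equation}
Write $k=\left(\begin{smallmatrix}k_{11}&k_{12}\\k_{21}&k_{22}\end{smallmatrix}\right)$ with $k_{11}$ of size $n-1$. Then $k_{11}=T^8(1+O(\sigma))$, while $k_{12}$ and $k_{21}$ are $T^8O(\sigma)$. So $k_{11}^{-1}=\sigma^8(1+O(\sigma))$, and $\kappa=\det k_{11}$ has degree $8(n-1)M$. Put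
\[
v=\binom{-k_{11}^{-1}k_{12}}{1}\in e_n+O(\sigma),\qquad\varphi=(-k_{21}k_{11}^{-1},\ 1)\in e_n^{\top}+O(\sigma),\qquad R'=k_{11}^{-1}\oplus0 .
\]
The formula $\det k=\det k_{11}\cdot(k_{22}-k_{21}k_{11}^{-1}k_{12})$ for block matrices shows that the bracket equals $\kappa^{-1}$. We claim
\begin{equation}\label{eq:kinv}
kv=\kappa^{-1}e_n,\qquad\varphi k=\kappa^{-1}e_n^{\top},\qquad k^{-1}=\kappa v\varphi+R',\qquad\deg R'\le-8M .
\end{equation}
The first two follow by block multiplication, and the third from
\[
k(\kappa v\varphi+R')=e_n\varphi+kR'=\begin{pmatrix}0&0\\-k_{21}k_{11}^{-1}&1\end{pmatrix}+\begin{pmatrix}1&0\\k_{21}k_{11}^{-1}&0\end{pmatrix}=1 .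
\]

\begin{lemma}\label{lem:approx}
We have $v=v^\circ+O(\sigma^{2n+1})$ and $\varphi=\varphi^\circ+O(\sigma^{2n+1})$, where
\[
v^\circ=\sum_{r=0}^{n-1}(-\sigma^2)^re_{n-r},\qquad\varphi^\circ=e_n^{\top}+(1+\sigma)^{-1}\sum_{r=1}^{n-1}(-\sigma^2)^re_{n-r}^{\top}.
\]
\end{lemma}

\begin{proof}
If $Z$ has nonzero entries only on the superdiagonal, then $(1+Z)^{-1}=\sum_r(-Z)^r$, and $(Z^r)_{i,i+r}$ is the product of $r$ consecutive superdiagonal entries. Thus $(U^{-1})_{ij}=(L^{-1})_{ji}=(-T^2)^{j-i}$ for $i\le j$. The matrix $U'^{-1}$ has the same entries as $U^{-1}$, except that those with $i<j=n$ carry an extra factor $1+\sigma$. All other entries vanish. Consequently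
\[
L^{-1}=(-T^2)^{n-1}(E_{n1}+O(\sigma)),\qquad U^{-1},\,U'^{-1}\in(-T^2)^{n-1}(E_{1n}+O(\sigma)).
\]

By \eqref{eq:kinv}, $v$ is a multiple of $k^{-1}e_n=L^{-1}(U^{-1}L^{-1}U'^{-1}e_n)$. The bracket is a multiple of $E_{1n}E_{n1}E_{1n}e_n+O(\sigma)=e_1+O(\sigma)$, and dividing by the first coordinate, a unit, we see that it is a multiple of a column $y\in e_1+O(\sigma)$ with $y_1=1$. The $i$-th coordinate of $(-\sigma^2)^{n-1}L^{-1}y$ is
\[
(-\sigma^2)^{n-1}\sum_{j\le i}(-T^2)^{i-j}y_j=(-\sigma^2)^{n-i}\Sigma_i,\qquad\Sigma_i=\sum_{j\le i}(-\sigma^2)^{j-1}y_j .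
\]
Since $y_j\in\sigma\mathcal{O}$ for $j\ge2$, we have $\Sigma_i=\Sigma_n+O(\sigma^{2i+1})$, and $\Sigma_n$ is a unit. So the $i$-th coordinate is $(-\sigma^2)^{n-i}\Sigma_n+O(\sigma^{2n+1})$ and the last one is $\Sigma_n$. As $v_n=1$, we obtain $v$ by dividing by $\Sigma_n$, and $v_i=(-\sigma^2)^{n-i}+O(\sigma^{2n+1})$.

In the same way $\varphi$ is a multiple of $e_n^{\top}k^{-1}=(e_n^{\top}L^{-1}U^{-1}L^{-1})U'^{-1}$, and the bracket is a multiple of $e_n^{\top}E_{n1}E_{1n}E_{n1}+O(\sigma)$, hence of a row $y\in e_1^{\top}+O(\sigma)$ with $y_1=1$. Define $\Sigma_j$ from this $y$ by the same formula. For $j<n$ the $j$-th coordinate of $(-\sigma^2)^{n-1}yU'^{-1}$ is $(-\sigma^2)^{n-j}\Sigma_j=(-\sigma^2)^{n-j}\Sigma_n+O(\sigma^{2n+1})$. The $n$-th coordinate is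
\[
(1+\sigma)\Sigma_{n-1}+(-\sigma^2)^{n-1}y_n=(1+\sigma)\Sigma_n-\sigma(-\sigma^2)^{n-1}y_n=(1+\sigma)\Sigma_n\,(1+O(\sigma^{2n})).
\]
As $\varphi_n=1$, we divide by this unit. For $j<n$ the factor $1+O(\sigma^{2n})$ changes $(-\sigma^2)^{n-j}$ only by $O(\sigma^{2n+2})$, so $\varphi_j=(1+\sigma)^{-1}(-\sigma^2)^{n-j}+O(\sigma^{2n+1})$.
\end{proof}

\subsection{What $v$ and $\varphi$ detect}\label{sub:detect}

Take $n=2$, so $v^\circ=(-\sigma^2,1)^{\top}$ and $\gamma v^\circ=(\gamma_{12}-\gamma_{11}\sigma^2,\ \gamma_{22}-\gamma_{21}\sigma^2)^{\top}$. If $\gamma v^\circ\equiv\mu v^\circ$ modulo $\sigma^5$, the second coordinate determines $\mu$, and the first reads $\gamma_{12}-\gamma_{11}\sigma^2\equiv-\gamma_{22}\sigma^2+\gamma_{21}\sigma^4$. So $\gamma$ is scalar, and the entry $\gamma_{21}$ is seen only at $\sigma^4=\sigma^{2n}$; this is why $v$ is computed to precision $\sigma^{2n+1}$. Without the perturbation $J'$, the row $\varphi^\circ$ would be $(v^\circ)^{\top}$, and the pairing $(v^\circ)^{\top}\gamma v^\circ=\gamma_{22}-(\gamma_{12}+\gamma_{21})\sigma^2+\gamma_{11}\sigma^4$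 vanishes for $\gamma=\left(\begin{smallmatrix}0&1\\-1&0\end{smallmatrix}\right)$. With it, $(1+\sigma)\varphi^\circ\gamma v^\circ=(1+\sigma)(\gamma_{22}-\gamma_{21}\sigma^2)-\sigma^2(\gamma_{12}-\gamma_{11}\sigma^2)$, and the odd powers of $\sigma$ display the last row of $\gamma$, which is nonzero.

\begin{lemma}\label{lem:scalar}
Let $\gamma\in\mathrm{GL}_n(\mathbb{F})$ and $\mu\in\mathcal{O}$. If $\gamma v\equiv\mu v$ or $\varphi\gamma\equiv\mu\varphi$ modulo $\sigma^{2n+1}$, then $\gamma$ is scalar.
\end{lemma}

\begin{proof}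
Write $\mu=\sum_i\mu_i\sigma^i$. By Lemma~\ref{lem:approx} we may replace $v,\varphi$ by $v^\circ,\varphi^\circ$.

Let $\gamma v^\circ\equiv\mu v^\circ$. The left side has no term $\sigma^{2n}$, so $0=\sum_{r=0}^{n-1}(-1)^r\mu_{2n-2r}e_{n-r}$, and $\mu_2=\mu_4=\dots=\mu_{2n}=0$. For $0\le r\le n-1$ the coefficient of $\sigma^{2r}$ gives $(-1)^r\gamma e_{n-r}=\sum_{s\le r}(-1)^s\mu_{2r-2s}e_{n-s}=(-1)^r\mu_0e_{n-r}$. So $\gamma=\mu_0$.

Let $\varphi^\circ\gamma\equiv\mu\varphi^\circ$, and multiply by $1+\sigma$: $\varphi^*\gamma\equiv\mu\varphi^*$ with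
\begin{equation}\label{eq:phistar}
\varphi^*=(1+\sigma)\varphi^\circ=(1+\sigma)e_n^{\top}+\sum_{r=1}^{n-1}(-\sigma^2)^re_{n-r}^{\top}.
\end{equation}
The left side has no terms $\sigma^{2n}$ and $\sigma^{2n-1}$. The coordinate $n-r$ on the right is $(-\sigma^2)^r\mu$ for $1\le r\le n-1$, so $\mu_{2n-2r}=\mu_{2n-1-2r}=0$, that is, $\mu_i=0$ for $1\le i\le2n-2$. Now the coefficient of $\sigma^{2r}$ gives $e_{n-r}^{\top}\gamma=\mu_0e_{n-r}^{\top}$ for $0\le r\le n-1$. So $\gamma=\mu_0$.
\end{proof}

By \eqref{eq:kinv}, $k$ almost annihilates $v$, and by \eqref{eq:klead} it expands every direction other than $e_n$. So in $k\gamma v$ only the part of $\gamma v$ that is not a multiple of $v$ matters. The next lemma isolates its leading term.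

\begin{lemma}\label{lem:split}
Let $\gamma\in\mathrm{GL}_n(\mathbb{F})$ be non-scalar.
\begin{enumerate}
\item[(a)] There are $\mu\in\mathcal{O}$, $0\le j\le2n$ and $x\in\mathcal{O}^n$ with $\gamma v=\mu v+\sigma^jx$ and $x_0\notin\mathbb{F}e_n$.
\item[(b)] There are $\mu\in\mathcal{O}$, $0\le j\le2n$ and a row $\psi$ over $\mathcal{O}$ with $\varphi\gamma=\mu\varphi+\sigma^j\psi$ and $\psi_0\notin\mathbb{F}e_n^{\top}$.
\end{enumerate}
\end{lemma}

\begin{proof}
Consider the integers $j\ge0$ such that $\gamma v-\mu v\in\sigma^j\mathcal{O}^n$ for some $\mu\in\mathcal{O}$. The value $0$ occurs, and by Lemma~\ref{lem:scalar} no value above $2n$ does. Take $j$ maximal and write $\gamma v-\mu v=\sigma^jx$. If $x_0=\lambda e_n$ with $\lambda\in\mathbb{F}$, then $\gamma v-(\mu+\lambda\sigma^j)v=\sigma^j(x-\lambda v)\in\sigma^{j+1}\mathcal{O}^n$ because $v_0=e_n$, against maximality. Part (b) is the same argument for rows, using $\varphi_0=e_n^{\top}$.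
\end{proof}

\begin{lemma}\label{lem:phiv}
\begin{enumerate}
\item[(a)] $\deg\varphi\gamma v\ge-(2n-1)M$ for every $\gamma\in\mathrm{GL}_n(\mathbb{F})$.
\item[(b)] $\deg\alpha v\ge-(2n-2)M$ for every constant row $\alpha\ne0$.
\end{enumerate}
\end{lemma}

\begin{proof}
(b) Modulo $\sigma^{2n+1}$ we have $\alpha v\equiv\sum_{r=0}^{n-1}(-\sigma^2)^r\alpha_{n-r}$, which has order at most $2n-2$.

(a) By \eqref{eq:phistar}, $(1+\sigma)\varphi\gamma v\equiv(1+\sigma)Y+X$ modulo $\sigma^{2n+1}$, where $Y=e_n^{\top}\gamma v^\circ$ and $X=\sum_{r\ge1}(-\sigma^2)^re_{n-r}^{\top}\gamma v^\circ$ are polynomials in $\sigma^2$. The part with odd exponents is $\sigma Y$. The last row of $\gamma$ is nonzero, so $Y$ has order at most $2n-2$ as in (b). Hence $(1+\sigma)\varphi\gamma v$, and with it $\varphi\gamma v$, has order at most $2n-1$.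
\end{proof}

\subsection{The element $g$}\label{sub:g}

The leading term $T^8\pi$ of $k$ has rank $n-1$, and $k$ must be corrected to a matrix with a dominant term of rank one. Let
\[
\beta=(1,t,\dots,t^{n-1}),\qquad a=(t^{m_1},\dots,t^{m_n})^{\top},\qquad m_1=0,\ m_2=n,\ m_j=2n+j-3\ \ (j\ge3).
\]
The entries of $\beta$ are distinct monomials, and so are those of $a$; hence $\beta x\neq 0$ and $\alpha a\ne0$ for nonzero constant $x$ and $\alpha$. We have $\deg a=3n-3$ and $\deg\beta=n-1$, so
\begin{equation}\label{eq:ab}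
\deg a+\deg\beta=4n-4<M .
\end{equation}
This means that an error $O(\sigma)$ still has negative degree after multiplication by $a$ and $\beta$. Making all products of an entry of $\beta$ with an entry of $a$ distinct monomials would cost degree about $n^2$. It suffices to separate the first two entries of $a$, by the gaps $m_2-m_1=m_3-m_2=n$, because an invertible matrix truncated by $\pi$ on both sides cannot kill both $e_1$ and $e_2$.

\begin{lemma}\label{lem:pair}
\begin{enumerate}
\item[(a)] $\deg\beta k\gamma ka\ge16M$ for every $\gamma\in\mathrm{GL}_n(\mathbb{F})$.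
\item[(b)] $\deg\beta kx\ge8M$ for every $x\in\mathcal{O}^n$ with $x_0\notin\mathbb{F}e_n$.
\item[(c)] $\deg\psi ka\ge8M$ for every row $\psi$ over $\mathcal{O}$ with $\psi_0\notin\mathbb{F}e_n^{\top}$.
\end{enumerate}
\end{lemma}

\begin{proof}
(b) By \eqref{eq:klead}, $\beta kx=T^8(\beta\pi x_0+\beta\,O(\sigma))$. Since $\pi x_0\ne0$, the first term in the bracket is a nonzero polynomial; the second has degree at most $\deg\beta-M<0$.

(c) Here $\psi ka=T^8(\psi_0\pi a+O(\sigma)a)$ with $\psi_0\pi\ne0$ and $\deg a-M<0$.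

(a) With $C=\pi\gamma\pi$ we have $\beta k\gamma ka=T^{16}(\beta Ca+\beta\,O(\sigma)\,a)$, and the second term has negative degree by \eqref{eq:ab}. It remains to show $\beta Ca\ne0$. Deleting a row and a column lowers the rank by at most $2$, so the upper left $(n-1)\times(n-1)$ block of $\gamma$ has a kernel of dimension at most $1$. As $n\ge3$, the columns $Ce_1,Ce_2$ are not both zero. In $\beta Ca=\sum_jt^{m_j}\beta Ce_j$ each $\beta Ce_j$ has degree at most $n-1$ and vanishes only if $Ce_j=0$. If $Ce_1\ne0$, then $\beta Ca\equiv\beta Ce_1\not\equiv0$ modulo $t^n$. Otherwise $\beta Ca\equiv t^n\beta Ce_2\not\equiv0$ modulo $t^{2n}$.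
\end{proof}

We look for $g=k\rho$ with $\rho\approx\omega\,a(\beta k)$. The factor $k$ on the right of $\rho-1$ is essential: it cancels against $k^{-1}$ in $g^{-1}=\rho^{-1}k^{-1}$, so that $g^{-1}-k^{-1}$ has linear degree and the dominant term $\kappa v\varphi$ survives. A single matrix $1+\omega a\beta k$ with $\omega\ne0$ does not have determinant $1$, since $\beta ka\ne0$ (its leading part $T^8\beta\pi a$ is nonzero). We obtain the wanted term instead as the cross term in a product of two transvections. Put
\[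
\beta_*=\bigl((ka)_2,-(ka)_1,0,\dots,0\bigr),\qquad a_*=\bigl((\beta k)_2,-(\beta k)_1,0,\dots,0\bigr)^{\top},\qquad\omega=\beta_*ka_* .
\]
Then $\beta_*ka=0$ and $\beta ka_*=0$, and $\deg\beta_*\le8M+\deg a$, $\deg a_*\le8M+\deg\beta$. By \eqref{eq:klead}, $\sigma^8\beta_*=(a_2,-a_1,0,\dots,0)$ up to an error of degree at most $\deg a-M$, and $\sigma^8a_*=(\beta_2,-\beta_1,0,\dots,0)^{\top}$ up to an error of degree at most $\deg\beta-M$. Multiplying out, $\sigma^{24}\omega=a_1\beta_1+a_2\beta_2=1+t^{n+1}$ up to an error of degree at most $\deg a+\deg\beta-M<0$. So $\deg\omega=24M+n+1$. Define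
\[
\rho=(1+a\beta_*k)(1+a_*\beta k)=1+a\beta_*k+a_*\beta k+\omega\,a\beta k,\qquad g=k\rho .
\]
Both factors of $\rho$ are transvections over $\mathbb{F}[t]$, so $g\in\mathrm{SL}_n(\mathbb{F}[t])$, and
\begin{equation}\label{eq:g}
g=k+(ka)(\beta_*k)+(ka_*)(\beta k)+\omega\,(ka)(\beta k).
\end{equation}
The first three terms have degree at most $24M+2\deg a<26M$, the last at most $(24M+n+1)+16M+(4n-4)=165n-3$. Hence $\deg g\le165n$. From $g^{-1}=(1-a_*\beta k)(1-a\beta_*k)k^{-1}$ and \eqref{eq:kinv} we get
\begin{equation}\label{eq:ginv}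
g^{-1}=\kappa v\varphi+R,\qquad R=R'-a\beta_*-a_*\beta+(\beta ka)\,a_*\beta_*,\qquad\deg R<26M,
\end{equation}
since the largest bound, for the last term of $R$, is $24M+2(\deg a+\deg\beta)$. As $v\varphi$ has degree $0$ and $8(n-1)>26$ for $n\geq 9$, we then have $\deg g^{-1}=\deg\kappa=32n(n-1)$, which is quadratic, as Theorem~\ref{thm:sum}(a) demands.

\subsection{Ping-pong}\label{sub:pp}

From now on $n\ge9$. We define two subsets of $K^n$, the vectors close to the attracting directions of $g$ and $g^{-1}$.
\begin{itemize}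
\item $z\in X_+$ if $z=\lambda(ka+\varepsilon)$ with $\lambda\in K^*$, $\deg\varepsilon\le0$, and $\deg\varphi z\le\deg\lambda-2nM$.
\item $z\in X_-$ if $z=\lambda(v+\varepsilon)$ with $\lambda\in K^*$ and $\deg\varepsilon<-(2n+1)M$.
\end{itemize}
In $X_-$ the error must lie below the precision $\sigma^{2n+1}$ at which $v$ detects $\gamma$. In $X_+$ such precision is not available in all directions, because the terms of \eqref{eq:g} differ in degree only by a bounded multiple of $M$. It is needed only in the direction $\varphi$, to make the term $\mu\varphi z$ coming from Lemma~\ref{lem:split}(b) negligible, and there it holds because $\varphi g=\kappa^{-1}e_n^{\top}\rho$. The next lemma says when the dominant terms of $g$ and $g^{-1}$ win.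

\begin{lemma}\label{lem:enter}
Let $y\in K^n$.
\begin{enumerate}
\item[(a)] If $\beta ky\ne0$, and $s=\deg\beta ky$ satisfies $\deg ky\le s+M$ and $\deg y\le s+2nM$, then $gy\in X_+$.
\item[(b)] If $\varphi y\ne0$ and $\deg y\le\deg\varphi y+(2n+1)M$, then $g^{-1}y\in X_-$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Recall that $\deg a<M$, that $ka$, $\beta_*$, $a_*$ have degree less than $9M$, and that $\deg ka_*<17M$. Put $\lambda'=\omega\,\beta ky$, so $\deg\lambda'>s+24M$. By \eqref{eq:g}, $gy=\lambda'(ka+\varepsilon')$ with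
\[
\lambda'\varepsilon'=ky+ka\,(\beta_*ky)+ka_*\,(\beta ky).
\]
The three terms have degree at most $s+M$, $9M+9M+(s+M)$ and $17M+s$, so $\deg\varepsilon'<0$. By \eqref{eq:kinv}, $\varphi gy=\kappa^{-1}e_n^{\top}\rho y$, where
\[
\rho y=y+a\,(\beta_*ky)+a_*\,(\beta ky)+\lambda'a .
\]
The four terms have degree at most $s+2nM$, $M+9M+(s+M)$, $9M+s$ and $\deg\lambda'+M$, all at most $\deg\lambda'+2nM$. So $\deg\varphi gy\le\deg\lambda'+2nM-8(n-1)M\le\deg\lambda'-2nM$.

(b) By \eqref{eq:ginv}, $g^{-1}y=\lambda'(v+\varepsilon')$ with $\lambda'=\kappa\varphi y$ and $\varepsilon'=Ry/\lambda'$. Then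
\[
\deg\varepsilon'<26M+(2n+1)M-8(n-1)M=(35-6n)M\le-(2n+1)M,
\]
where the last inequality is equivalent to $n\ge9$.
\end{proof}

In (b) the gain $\deg\kappa\approx8nM$ must pay for a loss of about $2nM$ in the hypothesis and a precision of about $2nM$ in the conclusion. With $k=U'L$ the gain would be $4(n-1)M$, less than the $2(2n+1)M$ required; this is why $k$ has four factors.

\begin{proposition}\label{prop:pp}
We have $ge_1\in X_+$ and $g^{-1}e_n\in X_-$. For $\gamma\in\mathrm{SL}_n(\mathbb{F})$:
\begin{enumerate}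
\item[(1)] $g\gamma X_+\subset X_+$;
\item[(2)] $g\gamma X_-\subset X_+$ if $\gamma$ is non-scalar;
\item[(3)] $g^{-1}\gamma X_+\subset X_-$ if $\gamma$ is non-scalar;
\item[(4)] $g^{-1}\gamma X_-\subset X_-$.
\end{enumerate}
\end{proposition}

\begin{proof}
For $y=e_1$ we have $s=\deg\beta ke_1\ge8M$ by Lemma~\ref{lem:pair}(b), $\deg ke_1\le8M$ and $\deg e_1=0$, so Lemma~\ref{lem:enter}(a) applies. For $y=e_n$ we have $\varphi e_n=1$, so Lemma~\ref{lem:enter}(b) applies. In (1)--(4) let $z$ lie in $X_\pm$ and put $y=\gamma z$. The sets $X_\pm$ and the hypotheses of Lemma~\ref{lem:enter} are invariant under multiplication by $K^*$, so we may take $\lambda=1$. Then $\deg y<9M$ if $z\in X_+$, and $\deg y\le0$ if $z\in X_-$.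

(1) In $\beta ky=\beta k\gamma ka+\beta k\gamma\varepsilon$ the first term has degree at least $16M$ by Lemma~\ref{lem:pair}(a) and the second less than $9M$. So $s\ge16M$, $\deg ky<17M\le s+M$ and $\deg y<s$. Lemma~\ref{lem:enter}(a) applies.

(2) Take $\mu,j,x$ from Lemma~\ref{lem:split}(a). By \eqref{eq:kinv},
\[
ky=\mu\kappa^{-1}e_n+\sigma^jkx+k\gamma\varepsilon .
\]
The middle term has degree at most $(8-j)M$. The first has degree at most $-8(n-1)M\le(7-2n)M$, and the third less than $8M-(2n+1)M=(7-2n)M$; since $j\le2n$, both have degree at most $(7-j)M$. So $\deg ky\le(8-j)M$. After multiplication by $\beta$, which has degree less than $M$, the outer terms have degree less than $(8-j)M$, while $\deg\sigma^j\beta kx\ge(8-j)M$ by Lemma~\ref{lem:pair}(b). Thus $s\ge(8-j)M\ge\deg ky$ and $\deg y\le0\le s+2nM$. Lemma~\ref{lem:enter}(a) applies.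

(3) Take $\mu,j,\psi$ from Lemma~\ref{lem:split}(b). Then $\varphi y=\mu\varphi z+\sigma^j\psi z$ and $\psi z=\psi ka+\psi\varepsilon$. By Lemma~\ref{lem:pair}(c), $\deg\psi ka\ge8M>0\ge\deg\psi\varepsilon$, so $\deg\sigma^j\psi z\ge(8-2n)M$. By the definition of $X_+$, $\deg\mu\varphi z\le-2nM$. Hence $\deg\varphi y\ge(8-2n)M$ and $\deg y<9M\le\deg\varphi y+(2n+1)M$. Lemma~\ref{lem:enter}(b) applies.

(4) In $\varphi y=\varphi\gamma v+\varphi\gamma\varepsilon$ the first term has degree at least $-(2n-1)M$ by Lemma~\ref{lem:phiv}(a) and the second less than $-(2n+1)M$. So $\deg y\le0\le\deg\varphi y+(2n-1)M$. Lemma~\ref{lem:enter}(b) applies.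
\end{proof}

The sets $X_\pm$ do not record the size of $\lambda$, so we cannot finish by comparing degrees as in Section~\ref{sec:quad}. Instead we use that the entries of a constant vector satisfy linear relations over $\mathbb{F}$.

\begin{lemma}\label{lem:noconst}
Neither $X_+$ nor $X_-$ contains a constant vector.
\end{lemma}

\begin{proof}
Let $z$ be constant. The constant rows $\alpha$ with $\alpha z=0$ form a space of dimension at least $n-1\ge2$, so there is such an $\alpha\notin\mathbb{F}e_n^{\top}$. If $z=\lambda(ka+\varepsilon)\in X_+$, then $\deg\alpha ka\ge8M>0\ge\deg\alpha\varepsilon$ by Lemma~\ref{lem:pair}(c). If $z=\lambda(v+\varepsilon)\in X_-$, then $\deg\alpha v\ge-(2n-2)M>\deg\alpha\varepsilon$ by Lemma~\ref{lem:phiv}(b). In both cases $\alpha z\ne0$, a contradiction.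
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:lin}]
We have seen that $\deg g\le165n$. Let $w$ be a product as in Lemma~\ref{lem:crit}. Writing each power $g^{k_i}$ as $|k_i|$ letters separated by identity matrices, we get
\[
w=\ell_1\gamma_1\ell_2\gamma_2\cdots\gamma_{m-1}\ell_m,\qquad m\ge1,\quad\ell_i\in\{g,g^{-1}\},\quad\gamma_i\in\mathrm{SL}_n(\mathbb{F}),
\]
with $\gamma_i$ non-scalar whenever $\ell_i\ne\ell_{i+1}$. Let $u=e_1$ if $\ell_m=g$ and $u=e_n$ if $\ell_m=g^{-1}$. By Proposition~\ref{prop:pp} and descending induction on $i$, the vector $\ell_i\gamma_i\cdots\ell_mu$ lies in $X_+$ if $\ell_i=g$ and in $X_-$ if $\ell_i=g^{-1}$: cases (1) and (4) cover $\ell_i=\ell_{i+1}$, cases (2) and (3) cover $\ell_i\ne\ell_{i+1}$. So $wu\in X_+\cup X_-$, and $wu$ is not constant by Lemma~\ref{lem:noconst}. Hence $w\notin\mathrm{SL}_n(\mathbb{F})$, and $g$ is good by Lemma~\ref{lem:crit}.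
\end{proof}

\begin{thebibliography}{9}
\bibitem{BST} Henry Bradford, Jakob Schneider, Andreas Thom, \emph{The length of mixed identities for finite groups}, arXiv:2306.14532 (2023).
\end{thebibliography}
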